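# Countable groups that look abelian from afar: three coarse classes, none of them local

## 1. Locally finite groups: labeling cosets one level at a time

Take a countable group in which every finitely generated subgroup is finite, for instance the group of finitely supported permutations of $\mathbb N$. Such a group can be far from abelian. We begin by showing that, seen from far away, it nevertheless is an abelian group. First we fix what "seen from far away" means.

**Metrics.** A metric is proper if all closed balls are compact; on a countable group we ask this of left-invariant metrics, and there it means that balls are finite. By a result of Smith, every countable group $G$ has a proper left-invariant metric, and for any two such metrics $d,\rho$ the identity $(G,d)\to(G,\rho)$ is a coarse equivalence (defined below). So nothing below depends on the choice. Two examples: a word metric on a finitely generated group; and, if $G=\bigcup_n G_n$ with finite subgroups $\{1\}=G_0\le G_1\le\cdots$, the metric $d(g,h)=\min\{n: g^{-1}h\in G_n\}$, whose closed ball of radius $n$ about $g$ is the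 coset $gG_n$.

**Definition (maps).** A map $f:X\to Y$ of metric spaces is bornologous if $\omega_f(\delta)=\sup\{\operatorname{diam} f(A):A\subset X,\ \operatorname{diam}A\le\delta\}$ is finite for every $\delta<\infty$. The spaces $X,Y$ are coarsely equivalent if there are bornologous $f:X\to Y$, $g:Y\to X$ and a constant $K$ with $\operatorname{dist}(gf(x),x)\le K$ and $\operatorname{dist}(fg(y),y)\le K$ for all $x,y$. They are bijectively coarsely equivalent if $f,g$ can also be chosen bijective. A map $f$ is a coarse embedding if there are nondecreasing $\rho_-,\rho_+:[0,\infty)\to[0,\infty)$, with $\rho_-(t)\to\infty$ as $t\to\infty$, such that $\rho_-(d(x,x'))\le d(f(x),f(x'))\le\rho_+(d(x,x'))$ for all $x,x'$.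

For example, $n\mapsto(\lfloor n/2\rfloor,\,n\bmod 2)$ is a bijective coarse equivalence $\mathbb Z\to\mathbb Z\times\mathbb Z/2$. The map $n\mapsto(n,0)$ from $\mathbb Z$ to $\mathbb Z^2$ is a coarse embedding, but it is not half of a coarse equivalence, because $(0,y)$ has distance $|y|$ from its image.

**Definition (classes).** $\mathcal A_b$, $\mathcal A_c$, $\mathcal A_e$ are the classes of countable groups that, respectively, are bijectively coarsely equivalent to, are coarsely equivalent to, coarsely embed into, some countable abelian group.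

Since balls are finite and metrics are left-invariant, all this can be said without metrics. Let $f:G\to A$ with $A$ countable abelian, written additively, and consider

* **(B)** for every finite $S\subset G$ the set $\{f(gs)-f(g):g\in G,\ s\in S\}$ is finite;
* **(E)** for every finite $E\subset A$ the set $\{g^{-1}h: g,h\in G,\ f(h)-f(g)\in E\}$ is finite.

**Lemma 1.** (i) $f$ is bornologous if and only if (B) holds. (ii) A coarse embedding satisfies (B) and (E). (iii) A bijection with (B) and (E) is a bijective coarse equivalence. (iv) A coarse equivalence is a coarse embedding, so $\mathcal A_b\subset\mathcal A_c\subset\mathcal A_e$. (v) $\mathcal A_e$ is closed under subgroups.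

*Proof.* (i) Points $g,h$ are at distance at most $\delta$ exactly when $s=g^{-1}h$ lies in the ball of radius $\delta$ about $1$, which is finite; conversely every finite $S$ lies in such a ball. The distance $d(f(g),f(gs))$ is that of $f(gs)-f(g)$ from $0$, and a subset of $A$ is bounded if and only if it is finite.

(ii) $d(f(x),f(x'))\le\rho_+(d(x,x'))$ gives (B) as in (i). If $f(h)-f(g)\in E$, then $\rho_-(d(g,h))$ is bounded, so $d(g,h)$ is bounded because $\rho_-\to\infty$; so $g^{-1}h$ lies in a finite ball.

(iii) (E) says that $f^{-1}$ is bornologous. Take $g=f^{-1}$ and $K=0$.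

(iv) With $f,g,K$ as in the definition, $d(f(x),f(x'))\le t$ implies $d(x,x')\le\omega_g(t)+2K$. Put $\rho_+=\omega_f$ and $\rho_-(t)=\min\bigl(t,\inf\{d(f(x),f(x')):d(x,x')\ge t\}\bigr)$ with $\inf\emptyset=\infty$. Then $\rho_-$ is nondecreasing, and if $t>\omega_g(T)+2K$, then the infimum is at least $T$; so $\rho_-(t)\to\infty$.

(v) Restrict the metric and the map. $\square$

**Proposition 2.** Every countable locally finite group $G$ is in $\mathcal A_b$.

*Proof.* Write $G=\bigcup_n G_n$ with finite $\{1\}=G_0\le G_1\le\cdots$ and let $m_n=[G_n:G_{n-1}]$. Each coset $kG_n$ contains exactly $m_n$ cosets of $G_{n-1}$. Choose $\eta_n:G/G_{n-1}\to\mathbb Z/m_n$ that is bijective on $\{c\in G/G_{n-1}:c\subset kG_n\}$ for every $k$, with $\eta_n(G_{n-1})=0$. Let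
$$A=\bigoplus_{n\ge1}\mathbb Z/m_n,\qquad f(g)=(\eta_n(gG_{n-1}))_{n\ge1}.$$
The support is finite, since $\eta_n(gG_{n-1})=0$ once $g\in G_{n-1}$.

If $f(g)$ and $f(h)$ agree in all coordinates $j>n$, then $gG_n=hG_n$: choose $J>n$ with $g,h\in G_J$; since $\eta_J$ is injective on cosets inside $G_J$, $gG_{J-1}=hG_{J-1}$; continue down to $n$. With $n=0$ this is injectivity. For surjectivity, given $(a_1,\dots,a_n,0,0,\dots)$, choose $c_{n-1}\subset G_n$ with $\eta_n(c_{n-1})=a_n$, then $c_{n-2}\subset c_{n-1}$ with $\eta_{n-1}(c_{n-2})=a_{n-1}$, and so on down to $c_0=\{g\}$.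

(B): if $S\subset G_n$, then $gsG_{j-1}=gG_{j-1}$ for $j>n$, so $f(gs)-f(g)\in\bigoplus_{j\le n}\mathbb Z/m_j$, a finite set. (E): if $E\subset\bigoplus_{j\le n}\mathbb Z/m_j$, then $f(h)-f(g)\in E$ gives $g^{-1}h\in G_n$, a finite set. Now use Lemma 1(iii). $\square$

There is a second easy case, without any union.

**Lemma 3.** A finitely generated virtually abelian group $H$ is in $\mathcal A_b$.

*Proof.* Let $\Lambda\le H$ be abelian of finite index $k$, $H=\bigsqcup_{i\in\mathbb Z/k}\Lambda t_i$, and $f(\lambda t_i)=(\lambda,i)\in\Lambda\times\mathbb Z/k$, a bijection. Since $(\lambda t_i)^{-1}\lambda't_j=t_i^{-1}(\lambda^{-1}\lambda')t_j$ and there are finitely many $t_i$, this element stays in a finite set if and only if $\lambda^{-1}\lambda'$ does. This is (B) and (E). $\square$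

Now we ask what changes in general. Proposition 2 passes from all finitely generated subgroups to the whole group.

**Definition (local).** A class of countable groups is local if a countable group $G$ belongs to it if and only if each finitely generated subgroup of $G$ belongs to it.

The question, posed in T. Banakh, J. Higes, I. Zarichinyy, "The coarse classification of countable abelian groups", arXiv:0807.1141 (2008), is whether $\mathcal A_b,\mathcal A_c,\mathcal A_e$ are local. In Proposition 2 the labels could be chosen arbitrarily because each $\mathbb Z/m_n$ is finite. Once elements of infinite order occur, the labels of $g$ and $gs$ must stay close for all $g$ simultaneously. This uniformity turns out to be fatal in some groups.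

## 2. A wreath product and a condition on virtual centralizers

We call $G$ lva (locally virtually abelian) if every finitely generated subgroup is virtually abelian. We write $[x,y]=xyx^{-1}y^{-1}$, and for $x\in G$
$$VC(x)=\{g\in G:\ gx^m=x^mg\text{ for some }m\ge1\}.$$
This is a subgroup: if $g$ commutes with $x^m$ and $h$ with $x^{m'}$, then $gh^{-1}$ commutes with $x^{mm'}$. In the infinite dihedral group $\mathbb Z\rtimes\{\pm1\}$, the element $x=(1,1)$ has $VC(x)=\mathbb Z$, of index $2$, while a reflection $x$ has $x^2=1$ and $VC(x)=G$.

**Theorem A.** Let $G=\mathbb Z\wr B=(\bigoplus_B\mathbb Z)\rtimes B$ with $B$ a countably infinite locally finite group. Every finitely generated subgroup of $G$ is in $\mathcal A_b$, but $G\notin\mathcal A_e$. Hence any class $\mathcal C\subset\mathcal A_e$ containing all finitely generated virtually abelian groups is not local. In particular $\mathcal A_b,\mathcal A_c,\mathcal A_e$ are not local.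

**Theorem B.** For a countable group $G$ the following are equivalent: (a) $G\in\mathcal A_b$; (b) $G\in\mathcal A_c$; (c) $G\in\mathcal A_e$ and $G$ is lva; (d) $G$ is lva and $VC(x)$ has finite index in $G$ for every $x\in G$.

**Corollary C.** $\mathcal A_b=\mathcal A_c$, and all three classes are closed under subgroups. So the "only if" half of locality holds for each class, and only the "if" half fails.

**Proposition D.** A finitely generated group is in $\mathcal A_e$ if and only if it is virtually nilpotent, and it is in $\mathcal A_b=\mathcal A_c$ if and only if it is virtually abelian. So $\mathcal A_e\ne\mathcal A_c$.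

We do not classify the members of $\mathcal A_e$ that are not lva. Theorem A answers the question; Section 3 proves it. The rest of the notes proves the other three statements.

## 3. The wreath product: infinitely many directions against finite rank

Write elements of $\mathbb Z\wr B$ as $(v,b)$ with $v:B\to\mathbb Z$ finitely supported, and $(v,b)(w,c)=(v+b\cdot w,\,bc)$, where $b$ shifts the standard basis by $b\cdot e_a=e_{ba}$. Let $x=(e_1,1)$.

The sensible first try is to glue. Take $B=\bigoplus_{\mathbb N}\mathbb Z/2$, which is abelian, and let $B_n\le B$ be the sum of the first $n$ factors. On $\mathbb Z^{B_n}\rtimes B_n$ Lemma 3 offers the bijection $(v,b)\mapsto(v,b)$, and these bijections fit together to a bijection of $G$ onto the abelian group $\bigoplus_B\mathbb Z\times B$. But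
$$(v,b)\,x=(v+e_b,\,b),\qquad\text{so}\qquad f(gx)-f(g)=(e_b,0)\quad\text{for }g=(v,b).$$
At level $n$ there are $2^n$ increments; on $G$ there are infinitely many, and (B) fails for $S=\{x\}$.

No better choice can help, and the computation shows why. By (B) the increments of $f$ along $x$ form a finite set, so all powers of $x$, from every base point, move $f$ inside one finitely generated group $A_1$. A conjugate $gxg^{-1}$ moves $f$ inside the same $A_1$, up to a bounded error: right multiplication by $g$ and $g^{-1}$ costs a bounded amount. In an abelian target the bounded errors can be collected. But conjugates of $x$ may point in more directions than the rank of $A_1$ allows.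

**Lemma 4.** Let $f:G\to A$ satisfy (B), $x\in G$, and let $A_1\le A$ be generated by the finite set $\{f(gx)-f(g):g\in G\}$. Let $x_i=g_ixg_i^{-1}$, $1\le i\le k$. There is a finite $E\subset A$ with $f(x_1^{t_1}\cdots x_k^{t_k})\in E+A_1$ for all $t\in\mathbb Z^k$.

*Proof.* For $t\geq 0$, telescoping gives $f(gx^t)-f(g)\in A_1$ for all $g$. Replacing $g$ by $gx^{-t}$ gives the same for negative exponents. For all $g\in G$ and $t\in\mathbb Z$,
$$f(gx_i^t)-f(g)=[f(gg_i)-f(g)]+[f(gg_ix^t)-f(gg_i)]+[f(gg_ix^tg_i^{-1})-f(gg_ix^t)].\tag{1}$$
The middle bracket is in $A_1$. The outer ones lie in the sets $E_i=\{f(hg_i)-f(h):h\in G\}$ and $E_i'=\{f(hg_i^{-1})-f(h):h\in G\}$, finite by (B) and independent of $g,t$. Apply (1) successively with $g=x_1^{t_1}\cdots x_{i-1}^{t_{i-1}}$ for $i=1,\dots,k$ and add. Since $A$ is abelian, $f(x_1^{t_1}\cdots x_k^{t_k})\in f(1)+\sum_i(E_i+E_i')+A_1$. $\square$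

**Lemma 5.** In the situation of Lemma 4 let $f$ also satisfy (E). If for some $c>0$ and all large $R$ (or all large multiples $R$ of a fixed integer) the set $P_R=\{x_1^{t_1}\cdots x_k^{t_k}:1\le t_i\le R\}$ has at least $cR^k$ elements, then $k\le N:=\operatorname{rank}A_1$ (torsion-free rank).

*Proof.* **Step 1.** To bound the size of $f(P_R)$ we first bound how far it spreads. Let $A_2$ be generated by $A_1$ and the finite sets $\{f(gx_i)-f(g):g\in G\}$. Give $A_2$ the word norm for a finite symmetric generating set containing those sets and generators of $A_1$. For $p\in P_R$, telescoping along the word $x_1^{t_1}\cdots x_k^{t_k}$ shows that $f(p)-f(1)\in A_2$ has norm at most $kR$. By Lemma 4 these elements lie in at most $|E|$ cosets of $A_1$.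

**Step 2.** Now we count in one coset. Two such elements in one coset differ by an element of $A_1$ of $A_2$-norm at most $2kR$. The map $\iota:A_2\to A_2\otimes\mathbb R$ has finite kernel and $\|\iota(a)\|\le C_1|a|$. The image $\iota(A_1)$ is a discrete subgroup of rank $N$, so it has at most $C_2(1+r)^N$ points of norm at most $r$. Hence one coset contains at most $C(1+R)^N$ elements of $f(P_R)-f(1)$, with $C$ independent of $R$.

**Step 3.** Finally we return to $G$. By (E) for $\{0\}$, the set $\{g^{-1}h:f(g)=f(h)\}$ is finite, of size $s_0$ say, so fibers of $f$ have at most $s_0$ elements. Thus $cR^k\le|P_R|\le s_0|E|\,C(1+R)^N$ for arbitrarily large $R$, and $k\le N$. $\square$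

**Proof of Theorem A.** *Finitely generated subgroups.* Let $H$ be generated by $(v_j,b_j)$, $j\le n$. Then $B_0=\langle b_1,\dots,b_n\rangle$ is finite. If a finite $F\subset B$ contains the supports of all $v_j$, then $B_0F$ is finite and invariant under left multiplication by $B_0$, and $H\le\mathbb Z^{B_0F}\rtimes B_0$. So $H$ is virtually abelian, and $H\in\mathcal A_b$ by Lemma 3.

*The whole group.* Suppose $f:G\to A$ is a coarse embedding; it satisfies (B) and (E). For distinct $b_1,\dots,b_k\in B$ the conjugates $x_i=b_ixb_i^{-1}=(e_{b_i},1)$ are standard generators of distinct copies of $\mathbb Z$, so $|P_R|=R^k$. Lemma 5 gives $k\le\operatorname{rank}A_1$, where $A_1$ depends only on $x$ and $f$. As $B$ is infinite, $k$ is arbitrary: a contradiction. So $G\notin\mathcal A_e$.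

*Classes.* If $\mathcal C\subset\mathcal A_e$ contains all finitely generated virtually abelian groups, it contains every finitely generated subgroup of $G$ but not $G$. By Lemma 3 and $\mathcal A_b\subset\mathcal A_c\subset\mathcal A_e$ this applies to all three classes. $\blacksquare$

With $B=\bigoplus_{\mathbb N}\mathbb Z/2$ the group $G$ is metabelian. For any $B$ as in Theorem A, an element $(v,b)$ conjugates $x^m$ to $(me_b,1)$, so $VC(x)=\bigoplus_B\mathbb Z$ has infinite index. This is condition (d) of Theorem B failing.

## 4. Logarithms in locally virtually nilpotent groups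

To use Lemma 5 in an arbitrary member of $\mathcal A_e$ we need a vector space in which "different directions" makes sense. We recall what the Mal'cev correspondence provides (see D. Segal, *Polycyclic Groups*, Ch. 6).

**Mal'cev's facts.** A finitely generated torsion-free nilpotent group $N$ has a finite-dimensional nilpotent rational Lie algebra $\mathrm{Lie}(N)$ and an injective map $\log:N\to\mathrm{Lie}(N)$ such that:

* $\log(uv)=\log u*\log v$, where $a*b=a+b+\frac12[a,b]+(\text{longer brackets})$ is the Baker–Campbell–Hausdorff product, a finite sum here;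
* $\log N$ spans $\mathrm{Lie}(N)$;
* an injective homomorphism $N'\to N$ induces a unique injective Lie homomorphism $\mathrm{Lie}(N')\to\mathrm{Lie}(N)$ compatible with $\log$, an isomorphism if the image has finite index;
* for $N$ free abelian, $\mathrm{Lie}(N)=N\otimes\mathbb Q$.

Multiples of one vector commute, so $sa*ta=(s+t)a$, and $\log(u^t)=t\log u$ for $t\in\mathbb Z$. Also $a*b*(-a)=\exp(\mathrm{ad}\,a)\,b$. Example: for the integer Heisenberg group of upper unitriangular $3\times3$ matrices, $\mathrm{Lie}(N)$ consists of the strictly upper triangular rational matrices and $\log(1+\nu)=\nu-\nu^2/2$. It has basis $X,Y,Z$ with $[X,Y]=Z$ central.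

**Construction of $\mathfrak g$.** Let $G$ be countable with all finitely generated subgroups virtually nilpotent. Write $G=\bigcup K_n$ with $K_1\le K_2\le\cdots$ finitely generated. A finitely generated virtually nilpotent group has a normal torsion-free nilpotent subgroup of finite index; choose such $N_n\trianglelefteq K_n$, free abelian if $G$ is lva. Put $\mathfrak g_n=\mathrm{Lie}(N_n)$.

Since $N_{n+1}\cap K_n$ has finite index in $K_n$, the group $N_n\cap N_{n+1}$ has finite index in $N_n$. So $\mathfrak g_n=\mathrm{Lie}(N_n\cap N_{n+1})\hookrightarrow\mathfrak g_{n+1}$, compatibly with $\log$ on $N_n\cap N_{n+1}$. Let $\mathfrak g=\bigcup\mathfrak g_n$.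

For $x\in G$ choose $n$ and $m\ge1$ with $x\in K_n$, $x^m\in N_n$, and put $\log x=\frac1m\log(x^m)\in\mathfrak g_n$. For fixed $n$ this does not depend on $m$: if also $x^{m'}\in N_n$, then $m'\log(x^m)=\log(x^{mm'})=m\log(x^{m'})$. Passing from $n$ to $n+1$ changes nothing: some power of $x$ lies in $N_n\cap N_{n+1}$, where the logarithms agree.

For $k\in K_n$, conjugation by $k$ on $N_n$ induces an automorphism of $\mathfrak g_n$. Both $N_n$ and $N_{n+1}$ are normalized by $k$, hence so is $N_n\cap N_{n+1}$, and by uniqueness the automorphisms on $\mathfrak g_n$ and $\mathfrak g_{n+1}$ are compatible. We get an action $\mathrm{Ad}$ of $G$ on $\mathfrak g$ with $\log(gxg^{-1})=\mathrm{Ad}(g)\log x$. For $u\in N_n$ we have $\mathrm{Ad}(u)=\exp(\mathrm{ad}\log u)$ on $\mathfrak g_n$, because both sides agree on the spanning set $\log N_n$.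

**Lemma 6.** Let $N$ be finitely generated torsion-free nilpotent, $u_1,\dots,u_k\in N$ with $U_i=\log u_i$ linearly independent. Then $|\{u_1^{t_1}\cdots u_k^{t_k}:1\le t_i\le R\}|\ge cR^k$ for some $c>0$ and all large $R$.

*Proof.* The element $\Phi(t)=\log(u_1^{t_1}\cdots u_k^{t_k})=t_1U_1*\cdots*t_kU_k$ is polynomial in $t$, equal to $\sum t_iU_i$ plus terms of degree at least $2$. Compose with a linear map sending $U_i$ to the $i$-th basis vector $e_i$ of $\mathbb Q^k$. This gives a polynomial map $\Psi$ in $k$ variables with $k$ components, of degree at most some $d$, and $D\Psi(0)=I$. So $J=\det D\Psi$ is not the zero polynomial. By the Schwartz–Zippel lemma $J$ vanishes at no more than $\deg(J)R^{k-1}$ points of $\{1,\dots,R\}^k$. By Bézout's theorem a fiber of $\Psi$ contains at most $d^k$ points where $J\ne0$. So $\Psi$ takes at least $(R^k-\deg(J)R^{k-1})/d^k$ values on the grid, and different values come from different group elements. $\square$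

**Lemma 7.** If $G\in\mathcal A_e$, then every finitely generated subgroup of $G$ is virtually nilpotent, and for each $x\in G$ the space $\mathrm{span}_{\mathbb Q}\,\mathrm{Ad}(G)\log x\subset\mathfrak g$ is finite-dimensional.

*Proof.* Let $f:G\to A$ satisfy (B) and (E).

**Step 1.** We show polynomial growth, so that $\mathfrak g$ exists. Let $H=\langle S\rangle$, $S$ finite symmetric. Telescoping, $f$ maps the $R$-ball of $H$ into $f(1)$ plus the $R$-ball of the abelian group generated by the finite set $\{f(gs)-f(g):g\in G,s\in S\}$. By (E) for $\{0\}$ the fibers of $f$ are uniformly bounded. So $H$ has polynomial growth and is virtually nilpotent by Gromov's theorem.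

**Step 2.** We bound the dimension by $\operatorname{rank}A_1$, with $A_1$ as in Lemma 4. Suppose $\mathrm{Ad}(g_i)\log x=\log x_i$, with $x_i=g_ixg_i^{-1}$, $i\le k$, are independent. Choose $n$ and $m\ge1$ with all $u_i=x_i^m$ in $N_n$. The vectors $\log u_i=m\log x_i$ are independent, and $u_1^{t_1}\cdots u_k^{t_k}\in P_{mR}$ for $1\le t_i\le R$. Lemma 6 gives $|P_{mR}|\ge cR^k=cm^{-k}(mR)^k$ for large $R$. By Lemma 5, $k\le\operatorname{rank}A_1$, which depends only on $f$ and $x$. $\square$

## 5. From finite-dimensional orbits to finite orbits: (c) implies (d)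

Let $G$ be lva, so that all $N_n$ are free abelian, $\log$ is additive on $N_n$, and $W:=\mathfrak g$ is just a rational vector space with a linear $G$-action, written $gw$.

**Lemma 8.** For $G$ lva and $x\in G$, the stabilizer of $\log x$ is $VC(x)$.

*Proof.* If $gx^mg^{-1}=x^m$, then $m\,g\log x=m\log x$, so $g\log x=\log x$. Conversely let $g\log x=\log x$; choose $n$ with $g,x\in K_n$ and $m\ge1$ with $x^m\in N_n$. Then $gx^mg^{-1}\in N_n$ and $x^m$ have the same logarithm. Since $\log$ is injective on $N_n$, they are equal. $\square$

**Proposition 9.** If $G\in\mathcal A_e$ is lva, then $VC(x)$ has finite index in $G$ for every $x\in G$.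

*Proof.* By Lemma 7, $V=\mathrm{span}\,Gx'$ with $x'=\log x$ has finite dimension $r$; we show that $G$ acts on $V$ through a finite group. Let $K\le G$ be finitely generated. Then $K\le K_n$ for some $n$ with $V\subset\mathfrak g_n$. Since $N_n$ is abelian, it acts trivially on $\mathfrak g_n$, so $K$ acts on $V$ through a quotient of a subgroup of the finite group $K_n/N_n$. Hence the image of $G$ in $GL(V)\cong GL_r(\mathbb Q)$ is locally finite.

Finite subgroups of $GL_r(\mathbb Q)$ are conjugate into $GL_r(\mathbb Z)$ and, by Minkowski's theorem, inject into $GL_r(\mathbb F_3)$; so their orders are bounded. Take a finite subgroup of the image of largest order. Adjoining any further element gives a finite subgroup, which cannot be larger, so this subgroup is the whole image. The image is finite, the orbit of $\log x$ is finite, and $VC(x)=\mathrm{Stab}(\log x)$ has finite index. $\square$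

## 6. Coset labels from a crossed homomorphism: (d) implies (a)

**Proposition 10.** If $G$ is lva and every $VC(x)$ has finite index in $G$, then $G\in\mathcal A_b$.

We want to repeat Proposition 2 with finitely generated $G_n$. Two things go wrong, and both are visible in tiny groups. First, labels can no longer be arbitrary: for $G_0=\{1\}$, $G_1=\mathbb Z$, the bijection $f$ of $\mathbb Z$ that swaps $2^{2i}$ and $2^{2i+1}$ for every $i\ge1$ and fixes all other integers has $f(2^{2i}+1)-f(2^{2i})=1-2^{2i}$, so (B) fails. Labels should come from a linear coordinate. Second, the coordinate $\log$ does not do: in $\mathbb Z\rtimes\{\pm1\}$ all reflections have $\log=0$, so $\log$ cannot tell them apart. There the right coordinate is $\pi(v,\epsilon)=v$, which satisfies $\pi(gh)=\pi(g)+g\pi(h)$. Such a map, a crossed homomorphism, can be constructed on all of $G$ compatibly with a chain.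

*Proof.* A lattice in a finite-dimensional rational vector space $U$ means a finitely generated subgroup that spans $U$. Expressed in a basis it has bounded denominators, so it is free of rank $\dim U$ and discrete in $U\otimes\mathbb R$. Finite intersections of lattices are lattices, and a spanning subgroup of a lattice is a lattice of finite index.

Use $W$ and $\log$ from Section 5. Every vector of $\mathfrak g_n=N_n\otimes\mathbb Q$ is a rational multiple of some $\log u$, $u\in N_n$. So by Lemma 8 and (d) all $G$-orbits in $W$ are finite. Hence each finite-dimensional subspace lies in a finite-dimensional $G$-invariant one, namely the span of the orbits of a basis. On that one $G$ acts through a finite group, since it permutes a finite spanning set.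

**Step 1 (the chain).** This step replaces the finite subgroups of Proposition 2. *There are finitely generated subgroups $\{1\}=G_0\le G_1\le\cdots$ with union $G$, finite-dimensional $G$-invariant subspaces $0=W_0\subset W_1\subset\cdots$ with union $W$, and $\Lambda_n\trianglelefteq G_n$ of finite index, free abelian, such that $\log$ maps $\Lambda_n$ isomorphically onto a lattice $L_n$ of $W_n$, and $\Lambda_n$ acts trivially on $W_n$.*

Let $\Lambda_0=\{1\}$ and $G=\{a_1,a_2,\dots\}$. Given $G_{n-1}$, put $K=\langle G_{n-1},a_n\rangle$. As $K$ lies in some $K_m$, $\log K$ lies in a finite-dimensional space; let $W_n$ be a finite-dimensional $G$-invariant subspace containing $\log K$. It contains $\log\Lambda_{n-1}$, hence $W_{n-1}$. Now choose $m$ with $K\le K_m$ and $W_n\subset\mathfrak g_m$, and put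
$$\Lambda_n=\{\lambda\in N_m:\log\lambda\in W_n\},\qquad G_n=K\Lambda_n.$$

* $\Lambda_n$ is a subgroup, as $\log$ is additive on $N_m$; it is normal in $K_m$, as $W_n$ is invariant; and it is finitely generated free abelian, as a subgroup of $N_m$. So $G_n$ is a finitely generated group.
* $\log\Lambda_n=\log N_m\cap W_n$ is a lattice in $W_n$: it is finitely generated, and every vector of $W_n\subset N_m\otimes\mathbb Q$ has a positive integer multiple in $\log N_m$.
* $K\cap N_m\subset\Lambda_n$ because $\log K\subset W_n$, and $K\cap N_m$ has finite index in $K$. So $[G_n:\Lambda_n]<\infty$.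
* $\Lambda_n$ is abelian, so it fixes every $\log\mu$, $\mu\in\Lambda_n$; these span $W_n$.

Since $a_n\in G_n$, $\bigcup G_n=G$. Since $\log a_n\in W_n$, and every vector of $W$ is a multiple of some $\log x$, $\bigcup W_n=W$.

**Step 2 (the coordinate on one $G_n$).** We average a cocycle to get a crossed homomorphism $\pi_n^0:G_n\to W_n$ with $\pi_n^0|_{\Lambda_n}=\log$. Let $Q=G_n/\Lambda_n$, which acts on $W_n$. Choose representatives $t_q$ with $t_1=1$, and write $t_pt_q=\lambda(p,q)t_{pq}$ with $\lambda(p,q)\in\Lambda_n$. Comparing $(t_pt_q)t_r=\lambda(p,q)\lambda(pq,r)t_{pqr}$ with $t_p(t_qt_r)=\bigl(t_p\lambda(q,r)t_p^{-1}\bigr)\lambda(p,qr)t_{pqr}$ gives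
$$p\log\lambda(q,r)+\log\lambda(p,qr)=\log\lambda(p,q)+\log\lambda(pq,r).$$
Put $u(p)=|Q|^{-1}\sum_r\log\lambda(p,r)$. Averaging over $r$ yields
$$p\,u(q)+u(p)=\log\lambda(p,q)+u(pq).\tag{2}$$
Define $\pi_n^0(\lambda t_p)=\log\lambda+u(p)$. Since $\lambda t_p\,\mu t_q=\lambda\,(t_p\mu t_p^{-1})\,\lambda(p,q)\,t_{pq}$, (2) gives
$$\pi_n^0(\lambda t_p\,\mu t_q)=\log\lambda+p\log\mu+\log\lambda(p,q)+u(pq)=\pi_n^0(\lambda t_p)+p\,\pi_n^0(\mu t_q),$$
and $\lambda t_p$ acts on $W_n$ as $p$. Finally $\lambda(1,r)=1$, so $u(1)=0$ and $\pi_n^0|_{\Lambda_n}=\log$.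

**Step 3 (gluing).** This step produces one coordinate on $G$: *there is $\pi:G\to W$ with $\pi(gh)=\pi(g)+g\pi(h)$, $\pi(G_n)\subset W_n$, and $\pi|_{\Lambda_n}=\log$ for all $n$.* Start with $\pi=0$ on $G_0$ and suppose $\pi$ is constructed on $G_n$. Both $\pi$ and $\pi_{n+1}^0|_{G_n}$ are crossed homomorphisms into $W_{n+1}$ that equal $\log$ on $\Lambda=\Lambda_n\cap\Lambda_{n+1}$, which has finite index in $G_n$. Their difference $\delta=\pi-\pi^0_{n+1}|_{G_n}$ satisfies $\delta(gl)=\delta(g)+g\delta(l)=\delta(g)$ for $l\in\Lambda$, so it is constant on the finitely many cosets $g\Lambda$. Let $w\in W_{n+1}$ be its average over these cosets. Averaging $\delta(gh)=\delta(g)+g\delta(h)$ over $h$ gives $w=\delta(g)+gw$, so $\delta(g)=w-gw$. Put $\pi(g)=\pi_{n+1}^0(g)+w-gw$ for $g\in G_{n+1}$. The map $g\mapsto w-gw$ is a crossed homomorphism, since $w-ghw=(w-gw)+g(w-hw)$. So $\pi$ is one as well; it extends $\pi|_{G_n}$, takes values in $W_{n+1}$, and equals $\log$ on $\Lambda_{n+1}$, which fixes $w$.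

**Step 4 (splitting and norms).** This step separates the levels. By Maschke's theorem choose $G$-invariant complements $W_n=W_{n-1}\oplus U_n$. Then $W=\bigoplus U_n$, with $G$-equivariant projections $p_n:W\to U_n$. Fix $G$-invariant norms on $U_n\otimes\mathbb R$, and on $W_n\otimes\mathbb R$ the sum of the norms of the components in $U_j$, $j\le n$. Then
$$\{k\in G_n:\|\pi(k)\|\le R\}\ \text{ is finite for each }R.\tag{3}$$
Indeed, write $k=\lambda t$ with $\lambda\in\Lambda_n$ and $t$ in a finite set. Then $\pi(k)=\log\lambda+\lambda\pi(t)=\log\lambda+\pi(t)$, so $\log\lambda$ is a bounded element of the lattice $L_n$.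

Define $q_n:G/G_{n-1}\to U_n$ by $q_n(gG_{n-1})=p_n\pi(g)$. It is well defined: for $h\in G_{n-1}$, $\pi(gh)-\pi(g)=g\pi(h)\in W_{n-1}$. Let $M_n=\bigcap_{g\in G}g\,p_n(L_n)$. As $G$ acts on $U_n$ through a finite group, this is a finite intersection of lattices, hence a $G$-invariant lattice in $U_n$ of finite index in $p_n(L_n)$.

**Step 5 (counting cosets above a point).** To label cosets of $G_{n-1}$ by $M_n$ and a finite group, we must know that the number of cosets with a given coordinate is finite and periodic. *Let $\mu_n(u)=\#\{c\in G_n/G_{n-1}:q_n(c)=u\}$ for $u\in U_n$. Then $\mu_n$ is $M_n$-periodic, and $m_n:=\sum_{u\in U_n/M_n}\mu_n(u)$ is finite and at least $1$.*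

For $\lambda\in\Lambda_n$ and $x\in G_n$, since $\lambda$ acts trivially on $W_n$,
$$q_n(\lambda xG_{n-1})=p_n\log\lambda+q_n(xG_{n-1}).\tag{4}$$
Left multiplication by $\lambda$ permutes $G_n/G_{n-1}$, so $\mu_n$ is periodic under $p_n(L_n)\supset M_n$. The group $\Lambda_n'=\{\lambda\in\Lambda_n:p_n\log\lambda\in M_n\}$ has finite index in $\Lambda_n$, hence in $G_n$, so it has finitely many orbits on $G_n/G_{n-1}$. By (4) the orbit of $c=xG_{n-1}$ is mapped by $q_n$ into the one coset $q_n(c)+M_n$, and its part over $q_n(c)$ is $\Lambda''c$, where $\Lambda''=\{\lambda\in\Lambda_n:\log\lambda\in W_{n-1}\}$.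

We claim $\Lambda''c$ is finite. The stabilizer of $c$ in $\Lambda''$ contains $x\Lambda_{n-1}x^{-1}\cap\Lambda_n$: its elements fix $xG_{n-1}$ and have logarithms in $xW_{n-1}=W_{n-1}$. This intersection has finite index in $x\Lambda_{n-1}x^{-1}$, so its logarithms span $W_{n-1}$. Hence the logarithms of the stabilizer form a finite-index subgroup of the finitely generated group $\log\Lambda''\subset W_{n-1}$, and $\Lambda''c$ is finite.

The choice of $c$ in its orbit was arbitrary, so each of the finitely many orbits has finite parts over points and touches only one coset of $M_n$. Thus $m_n<\infty$; and $m_n\ge1$ since $G_n/G_{n-1}\neq\emptyset$.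

**Step 6 (the labels).** We now produce $\eta_n$ as in Proposition 2. Choose $\rho_n:U_n\to M_n$ with $\rho_n(u+\nu)=\rho_n(u)+\nu$ for $\nu\in M_n$, $\rho_n(0)=0$, and $\|u-\rho_n(u)\|\le D_n$, for example the integer part of each coordinate in a basis of $M_n$. *For every $k\in G$ and $\nu\in M_n$ there are exactly $m_n$ cosets $c\in G/G_{n-1}$ with $c\subset kG_n$ and $\rho_n(q_n(c))=\nu$.* Write $c=kxG_{n-1}$ with $x\in G_n$. Then $q_n(c)=p_n\pi(k)+k\,q_n(xG_{n-1})$, so the condition reads
$$q_n(xG_{n-1})\in k^{-1}\bigl(\rho_n^{-1}(\nu)-p_n\pi(k)\bigr).$$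
The set $\rho_n^{-1}(\nu)$ contains exactly one point of each coset of $M_n$. Translating keeps this property, and so does $k^{-1}$, because $k^{-1}M_n=M_n$. So the right side is a transversal of $U_n/M_n$, and Step 5 gives the count $m_n$.

Hence we can number the cosets in each such family by $\mathbb Z/m_n$. We obtain $\eta_n:G/G_{n-1}\to M_n\times\mathbb Z/m_n$ with first coordinate $\rho_n\circ q_n$ that restricts, for each $k\in G$, to a bijection
$$\{c\in G/G_{n-1}:c\subset kG_n\}\ \longrightarrow\ M_n\times\mathbb Z/m_n.\tag{5}$$
Since $q_n(G_{n-1})=p_n\pi(1)=0$ and $\rho_n(0)=0$, we can also arrange $\eta_n(G_{n-1})=0$.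

**Step 7 (the map).** We check that
$$f:G\to A=\bigoplus_{n\ge1}(M_n\times\mathbb Z/m_n),\qquad f(g)=(\eta_n(gG_{n-1}))_{n\ge1}$$
is a bijection with (B) and (E). It has finite support, since $\eta_n(gG_{n-1})=0$ once $g\in G_{n-1}$.

*If $f(g)_j=f(h)_j$ for all $j>n$, then $gG_n=hG_n$.* Choose $J>n$ with $g,h\in G_J$. By (5) for $\eta_J,\eta_{J-1},\dots,\eta_{n+1}$ we get successively $gG_{J-1}=hG_{J-1}$, ..., $gG_n=hG_n$. With $n=0$, $f$ is injective.

*Surjectivity.* Given $(a_1,\dots,a_n,0,0,\dots)$, use (5) to choose $c_{n-1}\subset G_n$ with $\eta_n(c_{n-1})=a_n$, then $c_{n-2}\subset c_{n-1}$ with $\eta_{n-1}(c_{n-2})=a_{n-1}$, and so on, down to $c_0=\{g\}$ with $g\in G_n$. Then $f(g)_j=\eta_j(c_{j-1})=a_j$ for $j\le n$ and $f(g)_j=0$ for $j>n$.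

*(B).* Let $h=gk$ with $k\in S$, $S\subset G_n$ finite. For $j>n$, $f(h)_j=f(g)_j$. For $j\le n$, $q_j(hG_{j-1})-q_j(gG_{j-1})=g\,p_j\pi(k)$ has norm $\|p_j\pi(k)\|$, bounded over $k\in S$. So the $M_j$-coordinates of $f(h)$ and $f(g)$ differ by a lattice vector of norm at most $\max_{k\in S}\|p_j\pi(k)\|+2D_j$, one of finitely many; and $\mathbb Z/m_j$ is finite. So $f(h)-f(g)$ lies in a finite set.

*(E).* Let $f(h)-f(g)\in E$ with $E\subset\bigoplus_{j\le n}(M_j\times\mathbb Z/m_j)$ finite. By the first item $h=gk$ with $k\in G_n$. For $j\le n$ we have $\|p_j\pi(h)-p_j\pi(g)\|\le C_E+2D_j$, where $C_E$ bounds the $M_j$-coordinates of elements of $E$. As $\pi(h)-\pi(g)=g\pi(k)$ and norms are invariant, $\|\pi(k)\|=\sum_{j\le n}\|p_j(\pi(h)-\pi(g))\|$ is bounded in terms of $E$. By (3), $k$ lies in a finite set.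

By Lemma 1(iii), $f$ is a bijective coarse equivalence of $G$ with $A$. $\square$

For instance, $(\bigoplus_{\mathbb N}\mathbb Z)\rtimes\{\pm1\}$, with $-1$ acting by inversion, satisfies (d). It has an abelian subgroup of index $2$; each $x=(v,1)$ has $VC(x)\supset\bigoplus_{\mathbb N}\mathbb Z$; and each $(v,-1)$ has square $1$. So it is in $\mathcal A_b$.

## 7. Commutators and sublinear cocycles: $\mathcal A_c$ forces lva

What remains for Theorem B is that $G\in\mathcal A_c$ is lva. Lemma 7 yields only "locally virtually nilpotent". Counting in the style of Lemma 5 uses a coarse embedding only, and a coarse embedding cannot exclude nilpotent groups: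

**Lemma 11.** Every finitely generated virtually nilpotent group is in $\mathcal A_e$.

*Proof.* Let $H$ be such a group with word metric $d$. By Bass and Guivarc'h the balls satisfy $C^{-1}R^D\le|B(R)|\le CR^D$ for $R\ge1$. So $(H,d)$ is doubling: a ball of radius $2R$ is covered by boundedly many balls of radius $R$. For $R\ge2$, take a maximal subset of it with pairwise distances greater than $R$; the $R/2$-balls about its points are disjoint and lie in a ball of radius $5R/2$, so it has at most $|B(5R/2)|/|B(R/2)|\le C^25^D$ points. For $R<2$ use one ball for each of the at most $|B(4)|$ points. By Assouad's theorem there are $\varphi:H\to\mathbb R^M$ and $c,C'>0$ with $c\,d(g,h)^{1/2}\le\|\varphi(g)-\varphi(h)\|\le C'd(g,h)^{1/2}$. Rounding coordinates moves each point by at most $\sqrt M$. So the rounded map to $\mathbb Z^M$ is a coarse embedding, with $\rho_-(t)=\max(0,ct^{1/2}-2\sqrt M)$ and $\rho_+(t)=C't^{1/2}+2\sqrt M$. $\square$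

So we must use the return map $h:A\to G$ of a coarse equivalence: it turns a short path in $A$ into a short word in $G$. Consider $w_r=[x^r,y^r]$. In an abelian target, $w_r$ ought to lead nearly nowhere. We shall find base points from which it costs only $o(r)$ in $A$; the return map then writes $w_r$ as a word of length $o(r)$. In the Heisenberg group with standard generators, $w_r$ has logarithm $r^2Z$, and a word of length $\ell$ reaches only size $C\ell^2$ in the $Z$-direction. So a word of length $o(r)$ is impossible there.

The base points come from averaging squared displacement over a nilpotent subgroup. We need two notions. A 1-cocycle for a unitary representation $\sigma$ of $N$ is a map $b$ with $b(gh)=b(g)+\sigma(g)b(h)$; a coboundary is one of the form $g\mapsto v-\sigma(g)v$. If $\sigma$ is trivial, cocycles are homomorphisms. If $N=\mathbb Z$ and $1$ acts on $\mathbb C$ as $\zeta\ne1$, $|\zeta|=1$, then every cocycle is the coboundary with $v=b(1)/(1-\zeta)$, hence bounded.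

**Lemma 12.** Let $N$ be a nilpotent group with finite symmetric generating set $S$, and $b$ a 1-cocycle for a unitary representation $\sigma$ of $N$. Then $b=b_0+b_1$ with $b_0$ a homomorphism into the invariant vectors, and for each $\varepsilon>0$ there is $C_\varepsilon$ with $\|b_1(g)\|\le\varepsilon|g|_S+C_\varepsilon$ for all $g$.

*Proof.* Let $b_0,b_1$ be the components of $b$ in the space of invariant vectors and in its orthogonal complement. Both spaces are $N$-invariant, so both are cocycles, and $b_0$ is a homomorphism.

**Step 1.** To control $b_1$ we show: *if $\sigma$ has no nonzero invariant vectors, every cocycle $b$ is a pointwise limit of coboundaries, i.e. can be approximated by a coboundary uniformly on any given finite set.* We induct on the nilpotency class; the trivial group is clear, since $b(1)=0$. Let $z_1,\dots,z_k$ generate the center $Z$, which is finitely generated as a subgroup of a finitely generated nilpotent group. Decompose the Hilbert space orthogonally as $H_1\oplus\cdots\oplus H_k\oplus H^Z$. Here $H_j$ is the part of $\bigcap_{i<j}\ker(\sigma(z_i)-1)$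 orthogonal to $\ker(\sigma(z_j)-1)$ within it, and $H^Z$ is the space of $Z$-invariant vectors. All summands are $N$-invariant, since the $z_i$ are central. We approximate each component of $b$ separately; a sum of coboundaries is a coboundary. Expanding $b(zg)=b(gz)$ for $z\in Z$,
$$(1-\sigma(z))b(g)=(1-\sigma(g))b(z).\tag{6}$$

*On $H_j$.* Let $z=z_j$ and let $E_\delta$ be the spectral projection of $\sigma(z)|_{H_j}$ for $\{|\zeta-1|\ge\delta\}$. It commutes with $\sigma(N)$, and $1-\sigma(z)$ is invertible on its range. So (6) gives $E_\delta b(g)=(1-\sigma(g))v_\delta$ with $v_\delta=(1-\sigma(z))^{-1}E_\delta b(z)$. As $\delta\to0$, $E_\delta\to1$ strongly, because $1$ is not an eigenvalue of $\sigma(z)$ on $H_j$. So $b(g)=\lim E_\delta b(g)$ is a pointwise limit of coboundaries.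

*On $H^Z$.* Here (6) says that $b(z)$ is $N$-invariant, so $b(z)=0$ for $z\in Z$. Then $b(zg)=b(z)+\sigma(z)b(g)=b(g)$, so $b$ and $\sigma$ factor through $N/Z$, of smaller class and again without nonzero invariant vectors. Apply induction.

**Step 2.** We turn the approximation into the sublinear bound. Choose $v$ with $\|b_1(s)-(v-\sigma(s)v)\|\le\varepsilon$ for $s\in S$. The difference is a cocycle of norm at most $\varepsilon$ on $S$, so its norm at $g$ is at most $\varepsilon|g|_S$. Hence $\|b_1(g)\|\le\varepsilon|g|_S+2\|v\|$. $\square$

**Lemma 13.** Let $N=\langle S\rangle$ be finitely generated nilpotent ($S$ finite symmetric), $F:N\to\mathbb R^M$ with $\|F(gk)-F(g)\|\le C|k|_S$ for all $g,k$, let $x,y\in N$ and $w_r=[x^r,y^r]$. Then there are $g_r\in N$ with $\|F(g_rw_r)-F(g_r)\|=o(r)$.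

*Proof.* **Step 1.** We average the displacement. $N$ is amenable; let $\mathsf M$ be a right-invariant mean on bounded functions and $\psi(k)=\mathsf M_g\|F(gk)-F(g)\|^2$. Replacing $g$ by $gk$,
$$\psi(k^{-1}l)=\mathsf M_g\|F(gl)-F(gk)\|^2.\tag{7}$$
So $\psi(1)=0$ and, with $l=1$, $\psi(k^{-1})=\psi(k)$. If $\sum c_i=0$, the identity $\sum c_ic_j\|a_i-a_j\|^2=-2\|\sum c_ia_i\|^2$ with $a_i=F(gk_i)-F(g)$ gives
$$\sum_{i,j}c_ic_j\,\psi(k_i^{-1}k_j)=-2\,\mathsf M_g\Bigl\|\sum_ic_i\bigl(F(gk_i)-F(g)\bigr)\Bigr\|^2\le0.\tag{8}$$

**Step 2.** We realize $\psi$ by a cocycle, so that Lemma 12 applies (this is in Bekka–de la Harpe–Valette, *Kazhdan's Property (T)*, Section 2.10). On the real space of finitely supported functions on $N$ with sum $0$ put $\langle\sum c_i\delta_{k_i},\sum c_j'\delta_{l_j}\rangle=-\frac12\sum c_ic_j'\psi(k_i^{-1}l_j)$. By (8) this is positive semidefinite, and left translation preserves it. Divide by null vectors and complete to obtain an orthogonal representation. Let $b(k)$ be the class of $\delta_k-\delta_1$. Then $b(kl)=b(k)+k\,b(l)$ and $\|b(k)\|^2=\frac12(\psi(k)+\psi(k^{-1}))=\psi(k)$.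 Complexify.

**Step 3.** We evaluate at $w_r$. In Lemma 12, $b_0(w_r)=0$, because $w_r$ is a commutator and $b_0$ a homomorphism to an abelian group. Since $|w_r|_S\le2r(|x|_S+|y|_S)$, we get $\psi(w_r)^{1/2}=\|b_1(w_r)\|\le2\varepsilon r(|x|_S+|y|_S)+C_\varepsilon$ for every $\varepsilon>0$, i.e. $\psi(w_r)^{1/2}=o(r)$. A mean is at least the infimum, so some $g_r$ satisfies $\|F(g_rw_r)-F(g_r)\|^2\le\psi(w_r)+1$. $\square$

For a Lie algebra $\mathfrak l$ put $\gamma_1(\mathfrak l)=\mathfrak l$ and $\gamma_{i}(\mathfrak l)=[\mathfrak l,\gamma_{i-1}(\mathfrak l)]$.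

**Lemma 14.** Let $N$ be finitely generated torsion-free nilpotent, $u,v\in N$. If the word length of $[u^r,v^r]$ in $N$ is $o(r)$, then $[\log u,\log v]\in\gamma_3(\mathrm{Lie}(N))$.

*Proof.* In $\mathfrak q=\mathrm{Lie}(N)/\gamma_3(\mathrm{Lie}(N))$ we have $a*b=a+b+\frac12[a,b]$. Under the homomorphism $N\to(\mathfrak q,*)$ a word of length $\ell\ge1$ in the generators goes to $\sum a_i+\frac12\sum_{i<j}[a_i,a_j]$ with $a_i$ from a finite set, of norm at most $C\ell^2$; the empty word goes to $0$. Let $U,V$ be the images of $\log u,\log v$. Then $rU*rV=r(U+V)+\frac{r^2}2[U,V]$ and $(-rU)*(-rV)=-r(U+V)+\frac{r^2}2[U,V]$. The product of these two is $r^2[U,V]$, since their bracket vanishes. So $[u^r,v^r]\mapsto r^2[U,V]$, and $r^2\|[U,V]\|=o(r^2)$. Hence $[U,V]=0$. $\square$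

**Lemma 15.** If $G\in\mathcal A_c$, then $\gamma_2(\mathfrak g)=\gamma_3(\mathfrak g)$.

*Proof.* $\mathfrak g$ is defined by Lemma 7, as $\mathcal A_c\subset\mathcal A_e$. Since $\log N_n$ spans $\mathfrak g_n$, it suffices to show $[\log x,\log y]\in\gamma_3(\mathfrak g)$ for $x,y\in N:=N_n$. Let $f:G\to A$, $h:A\to G$ be bornologous with $hf$ and $fh$ close to the identities, and $w_r=[x^r,y^r]$.

**Step 1.** We find base points where $w_r$ is cheap in $A$. Let $S$ be a finite symmetric generating set of $N$, and let $A_1$ be generated by $Y=\{f(gs)-f(g):g\in G,s\in S\}$, a finite set by (B), which is symmetric because $-(f(gs)-f(g))=f(g's^{-1})-f(g')$ with $g'=gs$. Let $|\cdot|$ be the word norm of $A_1$ for $Y$. Then $f(gk)-f(g)\in A_1$ has norm at most $|k|_S$ for $g\in G$, $k\in N$. Let $\tau:A_1\to\mathbb Z^M\subset\mathbb R^M$ be the quotient by torsion, so that $\|\tau(a)\|\le C|a|$ and $|a|\le C(\|\tau(a)\|+1)$. Apply Lemma 13 to $F(g)=\tau(f(g)-f(1))$, $g\in N$. We obtain $g_r\in N$ with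
$$\ell_r:=|f(g_rw_r)-f(g_r)|=o(r).$$

**Step 2.** We return to $G$ by $h$. The sets $T=\{h(a)^{-1}h(a+s):a\in A,s\in Y\}$ and $T'=\{g^{-1}hf(g):g\in G\}$ are finite, since $h$ is bornologous and $hf$ is close to the identity. Choose $p\ge n$ with $T\cup T'\subset K_p$. Then
$$w_r=\bigl[g_r^{-1}hf(g_r)\bigr]\cdot\bigl[hf(g_r)^{-1}\,hf(g_rw_r)\bigr]\cdot\bigl[(g_rw_r)^{-1}hf(g_rw_r)\bigr]^{-1}.$$
The outer factors lie in $T'$ and $T'^{-1}$. The middle one is a product of $\ell_r$ elements of $T$: follow a path of $\ell_r$ steps in $Y$ from $f(g_r)$ to $f(g_rw_r)$. So the word length of $w_r$ in $K_p$ is $o(r)$.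

**Step 3.** We read off the bracket. Choose $m\ge1$ with $u=x^m$ and $v=y^m$ in $N_p$. Then $[u^r,v^r]=w_{mr}$ has length $o(r)$ in $K_p$. Hence it has length $o(r)$ in $N_p$, as $N_p$ has finite index in $K_p$ and their word lengths are comparable. By Lemma 14, $m^2[\log x,\log y]=[\log u,\log v]\in\gamma_3(\mathfrak g_p)\subset\gamma_3(\mathfrak g)$. $\square$

Note what Step 2 costs: the short words live in $K_p$, which may be larger than $K_n$, so only membership in $\gamma_3(\mathfrak g)$ results. If $G$ is finitely generated, $\mathfrak g$ is nilpotent and $\gamma_2=\gamma_3$ already forces $\gamma_2=0$. In general $\mathfrak g$ is only a union of nilpotent algebras. The finite-dimensionality in Lemma 7 repairs this.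

**Proposition 16.** If $G\in\mathcal A_c$, then $G$ is lva.

*Proof.* **Step 1.** We cover $\mathfrak g$ by finite-dimensional ideals. The vectors $\log x$ span $\mathfrak g$, and by Lemma 7 each lies in a finite-dimensional $\mathrm{Ad}(G)$-invariant subspace. So $\mathfrak g$ is the union of the directed family of finite-dimensional $\mathrm{Ad}(G)$-invariant subspaces $\mathfrak m$. Each $\mathfrak m$ is an ideal: for $n$ so large that $\mathfrak m\subset\mathfrak g_n$, and $u\in N_n$, the operator $\mathrm{ad}\log u$ on $\mathfrak g_n$ is nilpotent with exponential $\mathrm{Ad}(u)$. So it equals $\sum_{i\ge1}\frac{(-1)^{i+1}}{i}(\mathrm{Ad}(u)-1)^i$, a finite sum, and preserves $\mathfrak m$. As $\log N_n$ spans $\mathfrak g_n$, $[\mathfrak g_n,\mathfrak m]\subset\mathfrak m$ for all large $n$.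

**Step 2.** We show that a term of the lower central series kills $\mathfrak m$. For an ideal $\mathfrak m$ write $[\mathfrak g,{}_i\,\mathfrak m]=[\mathfrak g,[\mathfrak g,\dots,[\mathfrak g,\mathfrak m]]]$ with $i$ brackets. Fix a finite-dimensional $\mathfrak m$ as in Step 1 and $j\ge\max(2,\dim\mathfrak m)$. For large $n$ the chain $\mathfrak m\supseteq[\mathfrak g_n,\mathfrak m]\supseteq[\mathfrak g_n,[\mathfrak g_n,\mathfrak m]]\supseteq\cdots$ decreases strictly until it reaches $0$: if a term $\mathfrak m'$ satisfies $[\mathfrak g_n,\mathfrak m']=\mathfrak m'$, then $\mathfrak m'\subset\gamma_i(\mathfrak g_n)$ for all $i$, so $\mathfrak m'=0$. So after $j$ brackets it is $0$. Any $j$ elements of $\mathfrak g$ lie in some large $\mathfrak g_n$, so $[\mathfrak g,{}_j\,\mathfrak m]=0$.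

Next, $[\gamma_i(\mathfrak g),\mathfrak m]\subset[\mathfrak g,{}_i\,\mathfrak m]$ for every ideal $\mathfrak m$ and $i\ge1$. This is clear for $i=1$. For $i\ge2$ the Jacobi identity $[[a,b],c]=[a,[b,c]]-[b,[a,c]]$ with $a\in\mathfrak g$, $b\in\gamma_{i-1}(\mathfrak g)$, $c\in\mathfrak m$ gives
$$[\gamma_i(\mathfrak g),\mathfrak m]\subset[\mathfrak g,[\gamma_{i-1}(\mathfrak g),\mathfrak m]]+[\gamma_{i-1}(\mathfrak g),[\mathfrak g,\mathfrak m]].$$
By induction for the ideals $\mathfrak m$ and $[\mathfrak g,\mathfrak m]$, both terms lie in $[\mathfrak g,{}_i\,\mathfrak m]$. Thus $[\gamma_j(\mathfrak g),\mathfrak m]=0$.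

**Step 3.** We combine this with Lemma 15. From $\gamma_2(\mathfrak g)=\gamma_3(\mathfrak g)$ we get $\gamma_2(\mathfrak g)=\gamma_j(\mathfrak g)$ for all $j\ge2$, so $[\gamma_2(\mathfrak g),\mathfrak m]=0$ for every $\mathfrak m$ as in Step 1. These cover $\mathfrak g$, so $\gamma_3(\mathfrak g)=0$, and therefore $\gamma_2(\mathfrak g)=\gamma_3(\mathfrak g)=0$. So each $\mathfrak g_n$ is abelian. There $*$ is addition, so $N_n$ is abelian because $\log$ is injective, and $K_n$ is virtually abelian. Every finitely generated subgroup of $G$ lies in some $K_n$. $\square$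

## 8. Theorem B, subgroups, and the finitely generated case

**Proof of Theorem B.** (a)⇒(b) is trivial. (b)⇒(c): $\mathcal A_c\subset\mathcal A_e$ by Lemma 1(iv), and $G$ is lva by Proposition 16. (c)⇒(d) is Proposition 9. (d)⇒(a) is Proposition 10. $\blacksquare$

**Proof of Corollary C.** $\mathcal A_b=\mathcal A_c$ by (a)⇔(b). Condition (d) passes to a subgroup $H\le G$: $H$ is lva, and $VC_H(x)=VC_G(x)\cap H$ has finite index in $H$ for $x\in H$. So $\mathcal A_b=\mathcal A_c$ is closed under subgroups; $\mathcal A_e$ is by Lemma 1(v). In particular, finitely generated subgroups of members are members, which is the "only if" half of locality. By Theorem A the "if" half fails for each class. $\blacksquare$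

**Proof of Proposition D.** A finitely generated group in $\mathcal A_e$ is virtually nilpotent by Lemma 7; the converse is Lemma 11. A finitely generated group in $\mathcal A_b=\mathcal A_c$ is lva by Theorem B, hence virtually abelian, being a finitely generated subgroup of itself; the converse is Lemma 3. The integer Heisenberg group, with standard generators $x,y$ and $z=[x,y]$ central of infinite order, is nilpotent. A finite-index subgroup contains $x^m$ and $y^m$ for some $m\ge1$, and $[x^m,y^m]=z^{m^2}\ne1$, so the group is not virtually abelian. It lies in $\mathcal A_e\setminus\mathcal A_c$. $\blacksquare$
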